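\title{Closed subspaces of Asplund Fr\'echet spaces are Asplund}

\begin{abstract}
A locally convex space is Asplund if every continuous convex function on a nonempty open convex subset is Fr\'echet differentiable, uniformly on bounded sets of directions, at the points of a dense $G_\delta$ set. We prove that every closed subspace of an Asplund Fr\'echet space is Asplund. The obstruction to the Asplund property is a binary tree of weak*-compact sets of functionals that are separated by a bounded family of vectors. Such a tree lifts from a subspace to the whole space by the Hahn--Banach theorem, and it produces a sublinear function that is nowhere differentiable. The main step builds the tree from a convex function with a nonmeager set of points of non-differentiability, controlling one more seminorm at each level. The same tools give several characterizations of metrizable Baire Asplund spaces and show that reflexive Fr\'echet spaces, Fr\'echet spaces with separable strong dual, and countable products of Asplund Fr\'echet spaces are Asplund.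
\end{abstract}

\section{The problem and the main result}\label{sec:intro}

A \emph{locally convex space} (lcs) is a real Hausdorff locally convex topological vector space, and a \emph{Fr\'echet lcs} is a metrizable and complete lcs. We write $E'$ for the space of continuous linear functionals on a lcs $E$. A set $B\subset E$ is \emph{bounded} if every continuous seminorm on $E$ is bounded on $B$.

Let $D\subset E$ be a nonempty open convex set, $f\colon D\to\mathbb R$ a continuous convex function, and $x\in D$. If $B\subset E$ is bounded, then $x+th\in D$ for all $h\in B$ as soon as $|t|$ is small. We say that $f$ is \emph{Fr\'echet differentiable} at $x$ if there is $\varphi\in E'$ such that for every bounded set $B\subset E$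
\begin{equation}\label{eq:diff}
\lim_{t\to0}\frac{f(x+th)-f(x)}{t}=\varphi(h)\qquad\text{uniformly in }h\in B.
\end{equation}
The space $E$ is \emph{Asplund} if for every such $D$ and $f$ the function $f$ is Fr\'echet differentiable at each point of some dense $G_\delta$ subset of $D$. For Banach spaces this is the classical notion of an Asplund space.

The definition asks for two things: a derivative in every direction, and a rate of convergence that is uniform over each bounded set of directions. The real line is Asplund, because a convex function on an interval has equal one-sided derivatives outside a countable set, and the complement of a countable set in an interval is a dense $G_\delta$. The space $\ell_1$ is not Asplund: at every point, uniformity fails for its norm along the unit vectors (Example~\ref{ex:l1}). We consider the following question from \cite{KL}.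

\medskip
\noindent\textbf{Problem.} \emph{Is every closed subspace of an Asplund Fr\'echet lcs also Asplund?}
\medskip

One expects a positive answer, since a subspace has fewer directions in which uniformity can fail. The expectation is correct, and the answer is contained in the following theorem. A set is \emph{meager} if it is a countable union of nowhere dense sets, and a topological space is \emph{Baire} if every countable intersection of dense open sets is dense.

\begin{theorem}\label{thm:main}
Let $E$ be an Asplund lcs and let $F\subset E$ be a linear subspace whose induced topology is metrizable.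
\begin{enumerate}
\item[(1)] For every nonempty open convex $D\subset F$ and every continuous convex $f\colon D\to\mathbb R$, the set of points at which $f$ is not Fr\'echet differentiable is meager in $D$.
\item[(2)] If $F$ is also Baire, then $F$ is Asplund.
\end{enumerate}
In particular, every closed subspace of an Asplund Fr\'echet lcs is Asplund.
\end{theorem}

Two difficulties stand between the expectation and a proof. First, the hypothesis on $E$ gives no direct information at points of $F$. A proper closed subspace is nowhere dense, so a dense $G_\delta$ subset of $E$ may miss it: the function $(u,v)\mapsto|v|$ on $\mathbb R^2$ is differentiable exactly off the line $v=0$. Extending $f$ from $F$ to $E$ therefore does not suffice. One has to turn a bad function on $F$ into a function on $E$ that is bad at many points outside $F$. We do this in the dual, where the Hahn--Banach theorem lifts functionals from $F$ to $E$. The object that is lifted is a \emph{dyadic system} (Definition~\ref{def:dyadic}), and the proof is the chain of implications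
\begin{align*}
&\text{$f$ on $D\subset F$ fails to be differentiable on a nonmeager set}\\
&\quad\Longrightarrow\ \text{$F$ contains a dyadic system} &&\text{(Proposition~\ref{prop:build})}\\
&\quad\Longrightarrow\ \text{$E$ contains a dyadic system} &&\text{(Lemma~\ref{lem:transfer})}\\
&\quad\Longrightarrow\ \text{some sublinear function on $E$ is nowhere differentiable} &&\text{(Proposition~\ref{prop:nowhere}).}
\end{align*}

The second difficulty lies in the first implication. At each bad point $x$, differentiability fails along some bounded set $B_x$, while a dyadic system needs one bounded set of directions. In a normed space every $B_x$ lies in a multiple of the unit ball. In a Fr\'echet space, countably many bounded sets need not even cover the space: if $B_1,B_2,\dots$ are bounded in $\mathbb R^{\mathbb N}$, then a vector $h$ with $|h_k|>\sup\{|b_k|:b\in B_k\}$ for all $k$ lies in none of them. Section~\ref{sec:build} resolves this by a category argument that bounds the $n$-th seminorm only from the $n$-th level of the tree onward.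

Section~\ref{sec:char} shows that the absence of dyadic systems characterizes the Asplund property among metrizable Baire spaces and restates it in terms of separability and fragmentability of polars (Theorem~\ref{thm:char}). Section~\ref{sec:cor} applies this to three classes of Fr\'echet spaces, and Section~\ref{sec:sharp} shows that closedness cannot be dropped from Theorem~\ref{thm:main} and that quotients cannot replace subspaces.

\section{Seminorms, polars, and subgradients}\label{sec:prelim}

Let $F$ be a lcs. The sets $\{q<1\}$, with $q$ a continuous seminorm, form a base of neighborhoods of $0$. The space $F$ is metrizable if and only if its topology is defined by a sequence of seminorms $p_1\le p_2\le\cdots$; then every continuous seminorm is at most $Cp_k$ for some $C$ and $k$, and a set $B$ is bounded if and only if $\sup_Bp_k<\infty$ for each $k$. A Fr\'echet lcs is completely metrizable and hence Baire. A closed subspace of a Fr\'echet lcs is a Fr\'echet lcs, and an open subset of a Baire space is Baire.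

Suppose that $F$ is a linear subspace of a lcs $E$, with the induced topology, and that $q$ is a continuous seminorm on $F$. Choose a continuous seminorm $\tilde q$ on $E$ with $F\cap\{\tilde q<1\}\subset\{q<1\}$. By homogeneity,
\begin{equation}\label{eq:dominate}
q\le\tilde q\quad\text{on }F .
\end{equation}
In particular, a subset of $F$ is bounded in $F$ if and only if it is bounded in $E$.

The \emph{weak* topology} on $F'$ is the topology $\sigma(F',F)$ of pointwise convergence on $F$. For a continuous seminorm $q$ and a bounded set $B\subset F$ put
\[
q^\circ=\{\varphi\in F':|\varphi|\le q\},\qquad p_B(\varphi)=\sup_{h\in B}|\varphi(h)|\quad(\varphi\in F'),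
\]
with $p_\emptyset=0$. The \emph{polar} $q^\circ$ is weak* compact by Alaoglu's theorem. If $F$ is separable, with dense sequence $(g_j)$, then $q^\circ$ is also weak* metrizable: the map $\varphi\mapsto(\varphi(g_j))_j$ is a continuous injection of the compact space $q^\circ$ into $\mathbb R^{\mathbb N}$, hence a homeomorphism onto its image. The function $p_B$ is a seminorm on $F'$, and diameters, separation, and separability ``for $p_B$'' refer to the pseudometric $p_B(\varphi-\varphi')$. In a normed space, with $q$ the norm and $B$ the unit ball, $q^\circ$ is the dual unit ball and $p_B$ is the dual norm. In general both objects come in families, and the two families are unrelated.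

It is convenient to test \eqref{eq:diff} on one bounded set at a time. We say that $f$ is \emph{$B$-differentiable} at $x$ if \eqref{eq:diff} holds for this $B$ and some $\varphi\in F'$. Fr\'echet differentiability at $x$ implies $B$-differentiability at $x$ for every bounded $B$.

Let $D\subset F$ be nonempty, open, and convex, and let $f\colon D\to\mathbb R$ be continuous and convex. The \emph{subdifferential} of $f$ at $x\in D$ is
\[
\partial f(x)=\{\varphi\in F':\varphi(y-x)\le f(y)-f(x)\ \text{for all }y\in D\},
\]
its elements are \emph{subgradients}, and $\partial f(V)=\bigcup_{x\in V}\partial f(x)$ for $V\subset D$.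

\begin{lemma}\label{lem:subgrad}
Every $v\in D$ has an open neighborhood $W\subset D$ such that $\partial f(W)\subset q^\circ$ for some continuous seminorm $q$. Moreover, $\partial f(v)\ne\emptyset$.
\end{lemma}

\begin{proof}
By continuity of $f$ at $v$ there are a continuous seminorm $q_0$ and $c>0$ with $v+\{q_0<2\}\subset D$ and $|f|\le c$ on this set. Let $W=v+\{q_0<1\}$ and $q=2cq_0$. Let $z\in W$, and let $\varphi$ be a linear functional with $\varphi(y-z)\le f(y)-f(z)$ for $y\in D$. If $q_0(h)<1$, then $z+h\in v+\{q_0<2\}$ and $\varphi(h)\le f(z+h)-f(z)\le2c$. Homogeneity gives $\varphi\le q$, and replacing $h$ by $-h$ gives $|\varphi|\le q$.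

The one-sided derivative $d(h)=\lim_{t\downarrow0}t^{-1}(f(v+th)-f(v))$ is a finite sublinear function, and $d(y-v)\le f(y)-f(v)$ for $y\in D$ because the difference quotient of a convex function increases with $t$. The Hahn--Banach theorem gives a linear $\varphi\le d$. By the first paragraph $|\varphi|\le q$, so $\varphi$ is continuous and lies in $\partial f(v)$.
\end{proof}

\section{Dyadic systems}\label{sec:dyadic}

Let $2^{<\omega}$ be the set of finite $0$--$1$ sequences, including the empty sequence $\emptyset$. We write $|s|$ for the length of $s$, and $s0$, $s1$ for the two extensions of $s$ by one term. The Cantor set $2^\omega$ of infinite $0$--$1$ sequences carries the product topology. For $\alpha\in2^\omega$ let $\alpha|n$ be its initial segment of length $n$; the cylinders $[s]=\{\alpha:\alpha|\,|s|=s\}$ form a base of closed and open sets. If $\alpha\ne\beta$, there is a longest common initial segment $s$, and one of $\alpha,\beta$ extends $s0$ while the other extends $s1$.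

\begin{definition}\label{def:dyadic}
A \emph{dyadic system} in a lcs $F$ consists of a number $\varepsilon>0$, a continuous seminorm $q$ on $F$, a bounded family $(h_s)_{s\in2^{<\omega}}$ in $F$, and nonempty weak*-compact sets $K_s\subset q^\circ$ such that for all $s\in2^{<\omega}$
\[
K_{s0}\cup K_{s1}\subset K_s,\qquad \varphi(h_s)-\varphi'(h_s)\ge\varepsilon\quad\text{for all }\varphi\in K_{s0},\ \varphi'\in K_{s1}.
\]
\end{definition}

Thus each $K_s$ has two children that are split by a gap of width $\varepsilon$ in the direction $h_s$, and neither the gaps nor the directions degenerate. Boundedness of $(h_s)$ is what gives $\varepsilon$ a meaning: without it, any gap could be widened by rescaling $h_s$.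

\begin{example}\label{ex:l1}
Let $F=\ell_1$, $F'=\ell_\infty$, $f=q=\|\cdot\|_1$, and let $e_1,e_2,\dots$ be the unit vectors. On $q^\circ$, the unit ball of $\ell_\infty$, the weak* topology is that of coordinatewise convergence. Both passages between bad functions and dyadic systems can be carried out by hand.

\emph{From the function to a system.} Let $V$ be a nonempty open set and let it contain the open ball of radius $\delta$ about $x$. Choose $n$ with $|x_n|<\delta/2$. The open sets $V^0=\{z\in V:z_n>0\}$ and $V^1=\{z\in V:z_n<0\}$ contain $x+\frac34\delta e_n$ and $x-\frac34\delta e_n$, respectively. If $z\in V^0$ and $\varphi\in\partial f(z)$, then $t\varphi(e_n)\le\|z+te_n\|_1-\|z\|_1=t$ for small $t$ of both signs, so $\varphi(e_n)=1$; on $V^1$ the same computation gives $-t$ on the right and $\varphi(e_n)=-1$. Start with $V_\emptyset=\ell_1$ and split repeatedly to obtain open sets $V_s$ and indices $n(s)$. All subgradients of the norm lie in $q^\circ$, because $\varphi(h)\le\|z+h\|_1-\|z\|_1\le\|h\|_1$. The weak* closures $K_s$ of $\partial f(V_s)$ and the vectors $h_s=e_{n(s)}$ form a dyadic system with $\varepsilon=2$.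

\emph{From a system to a function.} The simplest system in $\ell_1$ has $\varepsilon=2$, $h_s=e_{|s|+1}$, and
\[
K_s=\{\varphi\in\{-1,1\}^{\mathbb N}:\varphi_k=(-1)^{s_k}\text{ for }1\le k\le|s|\},\qquad s=(s_1,\dots,s_{|s|}).
\]
Let $M=K_\emptyset=\{-1,1\}^{\mathbb N}$ and $B=\{e_n:n\ge1\}$. A nonempty relatively weak*-open subset of $M$ restricts only finitely many coordinates near each of its points, so it contains some $K_s$ and has $p_B$-diameter $2$. The function $x\mapsto\sup_{\psi\in M}\psi(x)$ is the norm of $\ell_1$, and it is $B$-differentiable nowhere: given $x$ and $t>0$, choose $n$ with $|x_n|\le t/2$; then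
\[
\|x+te_n\|_1+\|x-te_n\|_1-2\|x\|_1=|x_n+t|+|x_n-t|-2|x_n|=2t-2|x_n|\ge t,
\]
whereas $B$-differentiability at $x$ makes the left side $o(t)$ uniformly in $n$.
\end{example}

Sections~\ref{sec:nowhere} and~\ref{sec:build} generalize the two halves of this example. We first record the properties that make dyadic systems suited to the subspace problem: they move freely between a space and a subspace that contains the directions $h_s$.

\begin{lemma}\label{lem:transfer}
Let $(\varepsilon,q,(h_s),(K_s))$ be a dyadic system in a lcs $F$ and let $B=\{h_s:s\in2^{<\omega}\}$.
\begin{enumerate}
\item[(a)] If $F$ is a linear subspace of a lcs $E$ with the induced topology, then $E$ contains a dyadic system with the same $\varepsilon$ and $(h_s)$.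
\item[(b)] If $G$ is a linear subspace of $F$ containing $B$, then $G$ contains a dyadic system with the same $\varepsilon$ and $(h_s)$ and with seminorm $q|_G$.
\item[(c)] There is a family $(\varphi_\alpha)_{\alpha\in2^\omega}$ in $q^\circ$ with $p_B(\varphi_\alpha-\varphi_\beta)\ge\varepsilon$ for $\alpha\ne\beta$. Consequently no countable subset of $F'$ has $q^\circ$ in its $p_B$-closure.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Take $\tilde q$ as in \eqref{eq:dominate}. The restriction map $r\colon E'\to F'$ is continuous for the weak* topologies. Put $L_s=\tilde q^\circ\cap r^{-1}(K_s)$. Then $L_s$ is weak* closed in $\tilde q^\circ$, hence compact, and $L_{s0}\cup L_{s1}\subset L_s$. Each $\varphi\in K_s$ satisfies $|\varphi|\le q\le\tilde q$ on $F$, so by the Hahn--Banach theorem it extends to some $\psi\in\tilde q^\circ$; thus $L_s\ne\emptyset$. Since $h_s\in F$, we have $\psi(h_s)=r(\psi)(h_s)$ for $\psi\in E'$, so the gap condition passes from $K_{s0},K_{s1}$ to $L_{s0},L_{s1}$. The family $(h_s)$ is bounded in $E$.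

(b) Let $r\colon F'\to G'$ be the restriction map. The sets $r(K_s)\subset(q|_G)^\circ$ are nonempty, weak* compact, and nested, and the gap condition is unchanged because $h_s\in G$.

(c) For $\alpha\in2^\omega$ the sets $K_{\alpha|n}$ form a decreasing sequence of nonempty compact sets; pick $\varphi_\alpha$ in their intersection. If $\alpha\ne\beta$ have longest common initial segment $s$, then one of $\varphi_\alpha,\varphi_\beta$ lies in $K_{s0}$ and the other in $K_{s1}$, so $|(\varphi_\alpha-\varphi_\beta)(h_s)|\ge\varepsilon$. If a countable $C\subset F'$ had $q^\circ$ in its $p_B$-closure, then some $c\in C$ would satisfy $p_B(\varphi_\alpha-c)<\varepsilon/2$ for two different $\alpha$, which contradicts the triangle inequality.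
\end{proof}

\section{From a dyadic system to a nowhere differentiable function}\label{sec:nowhere}

For a continuous seminorm $q$ on a lcs $E$ and a nonempty set $M\subset q^\circ$, the \emph{support function} $g_M(x)=\sup_{\psi\in M}\psi(x)$ is sublinear and satisfies $g_M\le q$. Hence $g_M(x)-g_M(y)\le g_M(x-y)\le q(x-y)$, and by symmetry $g_M$ is continuous. Differentiability of $g_M$ at $x$ forces the functionals in $M$ that nearly attain the supremum at $x$ to be close to one another.

\begin{lemma}\label{lem:slice}
Let $M\subset q^\circ$ be nonempty and $B\subset E$ bounded. If $g_M$ is $B$-differentiable at some point, then for every $\eta>0$ the set $M$ has a nonempty relatively weak*-open subset of $p_B$-diameter at most $4\eta$.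
\end{lemma}

\begin{proof}
Write $g=g_M$, and let $g$ be $B$-differentiable at $x$ with functional $\varphi$. There is $t>0$ with $|g(x+uh)-g(x)-u\varphi(h)|\le\eta|u|$ for $h\in B$ and $u=\pm t$. Hence $g(x+th)\le g(x)+t\varphi(h)+t\eta$ for all $h\in B\cup(-B)$. The set $O=\{\psi\in M:\psi(x)>g(x)-t\eta\}$ is relatively weak* open, and it is nonempty by the definition of the supremum. For $\psi\in O$ and $h\in B\cup(-B)$,
\[
g(x)-t\eta+t\psi(h)<\psi(x+th)\le g(x+th)\le g(x)+t\varphi(h)+t\eta,
\]
so $(\psi-\varphi)(h)\le2\eta$. As $B\cup(-B)$ is symmetric, $p_B(\psi-\varphi)\le2\eta$ for every $\psi\in O$.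
\end{proof}

We therefore want a set $M$ with no small relatively open piece. The natural candidate is the set $L=\bigcap_n\bigcup_{|s|=n}K_s$ of functionals that survive to every level, but it can be too large. In the second system of Example~\ref{ex:l1}, take $q=2\|\cdot\|_1$ and add $\psi_0=(2,2,\dots)$ to $K_s$ whenever $s$ has no term equal to $1$. This is still a dyadic system, but $\psi_0$ is an isolated point of $L$, and $g_L=\max(\|\cdot\|_1,\psi_0)$ equals $\psi_0$ near $e_1$. The point $\psi_0$ is superfluous: its branch of the tree is already represented by $(1,1,\dots)$. Passing to a minimal closed subset of $L$ that meets every branch removes all such points.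

\begin{proposition}\label{prop:nowhere}
Let $(\varepsilon,q,(h_s),(K_s))$ be a dyadic system in a lcs $E$ and let $B=\{h_s:s\in2^{<\omega}\}$.
\begin{enumerate}
\item[(a)] There is a nonempty weak*-compact set $M\subset q^\circ$ such that every nonempty relatively weak*-open subset of $M$ has $p_B$-diameter at least $\varepsilon$.
\item[(b)] The continuous sublinear function $g_M$ is $B$-differentiable at no point of $E$.
\end{enumerate}
In particular, $E$ is not Asplund.
\end{proposition}

\begin{proof}
(a) The gap condition gives $K_{u0}\cap K_{u1}=\emptyset$. Two different sequences of the same length extend $u0$ and $u1$ for some $u$, so the sets $K_s$ with $|s|=n$ are pairwise disjoint. The set $L=\bigcap_n\bigcup_{|s|=n}K_s$ is weak* compact. A point $\psi\in L$ lies in $K_{s}$ for exactly one $s=s^{(n)}$ of each length $n$. Since $K_{s^{(n+1)}}$ is contained in the set indexed by the predecessor of $s^{(n+1)}$, this predecessor is $s^{(n)}$. Hence the $s^{(n)}$ are the initial segments of a unique $\pi(\psi)\in2^\omega$, and $\pi^{-1}([s])=L\cap K_s$.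

The map $\pi\colon L\to2^\omega$ is continuous, because the complement of $L\cap K_s$ in $L$ is the finite union of the closed sets $L\cap K_t$ with $|t|=|s|$, $t\ne s$. It is onto, because $\pi^{-1}(\alpha)=\bigcap_nK_{\alpha|n}$ is nonempty by compactness. Order the closed sets $C\subset L$ with $\pi(C)=2^\omega$ by inclusion. For a chain of such sets and $\alpha\in2^\omega$, the nonempty compact sets $C\cap\pi^{-1}(\alpha)$ form a chain and have a common point, so the intersection of the chain again maps onto $2^\omega$. Zorn's lemma gives a minimal such set $M$.

Let $O\subset M$ be nonempty and relatively open. By minimality, the compact set $\pi(M\setminus O)$ is not all of $2^\omega$, so it misses some cylinder $[s]$; that is, $M\cap\pi^{-1}([s])\subset O$. Since $\pi(M)$ meets $[s0]$ and $[s1]$, the set $O$ contains some $\psi\in K_{s0}$ and some $\psi'\in K_{s1}$, and $p_B(\psi-\psi')\ge(\psi-\psi')(h_s)\ge\varepsilon$.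

(b) Apply Lemma~\ref{lem:slice} with $\eta<\varepsilon/4$; the set $B$ is bounded by the definition of a dyadic system.

Finally, $g_M$ is a continuous convex function on $D=E$ with no point of Fr\'echet differentiability, and a dense subset of $E$ is nonempty.
\end{proof}

\section{From non-differentiability to a dyadic system}\label{sec:build}

This section proves the main step and then Theorem~\ref{thm:main}.

\begin{proposition}\label{prop:build}
Let $F$ be a metrizable lcs, $D\subset F$ nonempty, open, and convex, and $f\colon D\to\mathbb R$ continuous and convex. If the set $N$ of points of $D$ at which $f$ is not Fr\'echet differentiable is nonmeager in $D$, then $F$ contains a dyadic system.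
\end{proposition}

Throughout the section $F$, $D$, $f$, $N$ are as in the proposition, and for each $x\in D$ a subgradient $\varphi_x\in\partial f(x)$ is fixed. As in Example~\ref{ex:l1}, we split open sets repeatedly and let $K_s$ be the closure of the set of subgradients on the $s$-th open set.

\subsection{Jumps and splitting}

For $\varepsilon>0$ and a bounded set $B$, we say that $f$ \emph{jumps at $x$ by $\varepsilon$ along $B$} if every neighborhood of $x$ contains a point $y\in D$ with $\varphi_y(h)>\varphi_x(h)+\varepsilon$ for some $h\in B$. The property persists if $\varepsilon$ is decreased or $B$ is enlarged.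

\begin{lemma}\label{lem:jump}
If $x\in N$, then $f$ jumps at $x$ by some $\varepsilon>0$ along some bounded set.
\end{lemma}

\begin{proof}
Since \eqref{eq:diff} fails for $\varphi=\varphi_x$ and some bounded $B$, there are $\varepsilon>0$, $h_j\in B$, and nonzero $t_j\to0$ with $|f(x+t_jh_j)-f(x)-t_j\varphi_x(h_j)|>\varepsilon|t_j|$. Replace $B$ by $B\cup(-B)$, and $(t_j,h_j)$ by $(-t_j,-h_j)$ when $t_j<0$; then all $t_j$ are positive. The expression inside the modulus is nonnegative because $\varphi_x\in\partial f(x)$. With $y_j=x+t_jh_j$ this gives $f(y_j)-f(x)>t_j\varphi_x(h_j)+\varepsilon t_j$. The subgradient inequality at $y_j$ reads $-t_j\varphi_{y_j}(h_j)\le f(x)-f(y_j)$. Therefore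
\[
\varphi_{y_j}(h_j)\ge\frac{f(y_j)-f(x)}{t_j}>\varphi_x(h_j)+\varepsilon ,
\]
and $y_j\to x$ because $t_j\to0$ and $(h_j)$ is bounded.
\end{proof}

A jump compares two subgradients, and we need a gap between all subgradients on two open sets. Neighborhoods of $y$ and $x$ do not serve: for $f=|\cdot|$ on $\mathbb R$, $y=0$, and $\varphi_y=1$, the slope immediately to the left of $y$ is $-1$. But slopes in the direction $h$ increase along $h$, so we step from $y$ forward and from $x$ backward, and we define the open sets by difference quotients of $f$, which are continuous.

\begin{lemma}\label{lem:split}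
Let $V\subset D$ be open, $x,y\in V$, $h\in F$, and $\varphi_y(h)>\varphi_x(h)+\varepsilon$ with $\varepsilon>0$. Then there are nonempty open sets $V^0,V^1\subset V$ and reals $a,b$ with $a-b>\varepsilon/2$ such that $\varphi(h)>a$ for $\varphi\in\partial f(V^0)$ and $\varphi(h)<b$ for $\varphi\in\partial f(V^1)$.
\end{lemma}

\begin{proof}
Put $a=\varphi_y(h)-\varepsilon/4$ and $b=\varphi_x(h)+\varepsilon/4$, so that $a-b>\varepsilon/2$. Take $t>0$ with $y+th\in V$ and $x-th\in V$, and let
\begin{align*}
V^0&=\{z\in V:z-th\in D,\ f(z)-f(z-th)>ta\},\\
V^1&=\{z\in V:z+th\in D,\ f(z+th)-f(z)<tb\}.
\end{align*}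
Both sets are open. We have $y+th\in V^0$ since $f(y+th)-f(y)\ge t\varphi_y(h)>ta$, and $x-th\in V^1$ since $f(x)-f(x-th)\le t\varphi_x(h)<tb$. If $z\in V^0$ and $\varphi\in\partial f(z)$, then $t\varphi(h)\ge f(z)-f(z-th)>ta$. If $z\in V^1$ and $\varphi\in\partial f(z)$, then $t\varphi(h)\le f(z+th)-f(z)<tb$.
\end{proof}

\begin{lemma}\label{lem:tree}
Suppose that for $s\in2^{<\omega}$ we have nonempty open sets $V_s\subset D$, vectors $h_s\in F$, and reals $a_s,b_s$ with $a_s-b_s>\varepsilon/2>0$ such that $V_{s0}\cup V_{s1}\subset V_s$, $\varphi(h_s)>a_s$ for $\varphi\in\partial f(V_{s0})$, and $\varphi(h_s)<b_s$ for $\varphi\in\partial f(V_{s1})$. If $\partial f(V_\emptyset)\subset q^\circ$ for a continuous seminorm $q$ and $(h_s)$ is bounded, then $F$ contains a dyadic system.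
\end{lemma}

\begin{proof}
Let $K_s$ be the weak* closure of $\partial f(V_s)$. It is a nonempty closed subset of $q^\circ$, hence compact, and $K_{s0}\cup K_{s1}\subset K_s$. Evaluation at $h_s$ is weak* continuous, so $\varphi(h_s)\ge a_s$ on $K_{s0}$ and $\varphi(h_s)\le b_s$ on $K_{s1}$. This is a dyadic system with constant $\varepsilon/2$.
\end{proof}

\subsection{The normed case and what breaks beyond it}

Let $F$ be normed with closed unit ball $U$. A jump by $\varepsilon$ along $B\subset\lambda U$ is a jump by $\varepsilon/\lambda$ along $U$. So $N\subset\bigcup_rN_r$, where $N_r$ is the set of points at which $f$ jumps by $1/r$ along $U$. If $N$ is nonmeager, some $N_r$ is dense in a nonempty open set $V_\emptyset$, which we shrink using Lemma~\ref{lem:subgrad}. Every nonempty open $V_s\subset V_\emptyset$ contains a point $x\in N_r$, then a point $y$ and a direction $h_s\in U$ as in the definition of a jump, and Lemma~\ref{lem:split} gives $V_{s0}$ and $V_{s1}$. Lemma~\ref{lem:tree} finishes the proof.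

Now let $F$ be metrizable with seminorms $p_1\le p_2\le\cdots$. The role of the multiples of $U$ passes to the \emph{boxes}
\[
B_\lambda=\{h\in F:p_k(h)\le\lambda_k\text{ for all }k\},\qquad\lambda=(\lambda_k)\in\mathbb N^{\mathbb N}.
\]
Each box is bounded and each bounded set lies in a box, so at $x\in N$ the function jumps along some $B_{\lambda(x)}$. There are uncountably many $\lambda$, and sorting the points of $N$ by $\lambda(x)$ can leave only negligible pieces. For instance, let $F=\ell_1\times\mathbb R^{\mathbb N}$ and $f(u,v)=\|u\|_1$. Since $f$ ignores the second factor, the directions $(e_n,v)$ witness non-differentiability at $(u,v)$ as well as the directions $(e_n,0)$ do. If the former are chosen, then the points whose directions lie in one fixed bounded set have $|v_k|\le c_k$ for all $k$ and fixed constants $c_k$, and they form a nowhere dense set. Lemma~\ref{lem:jump} offers no way to tell good choices from bad ones.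

The way out is that boundedness of $(h_s)$ is a separate condition for each $k$, and each condition may ignore finitely many $s$. It is enough to have $p_k(h_s)\le m_k$ for $|s|\ge k$. So the bound $m_k$ need not be chosen before level $k$ of the tree, and at level $n$ we sort points only by the integer $\lambda_{n+1}(x)$, which is a countable sorting. In the example, the points with $|v_k|\le m_k$ for $k\le n$ form a set with nonempty interior.

The price is that a set must now survive infinitely many countable sortings. Density does not survive even one: $\mathbb Q$ is dense in $\mathbb R$ and is a countable union of points. The right notion of largeness is the following. A set $A\subset D$ is \emph{everywhere nonmeager in} a nonempty open set $V\subset D$ if $A\cap V'$ is nonmeager in $D$ for each nonempty open $V'\subset V$. This property passes to larger sets $A$ and to smaller nonempty open sets $V$.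

\begin{lemma}\label{lem:category}
Let $A\subset D$.
\begin{enumerate}
\item[(a)] If $A$ is nonmeager, then $A$ is everywhere nonmeager in some nonempty open set.
\item[(b)] If $A=\bigcup_{m=1}^\infty A^{(m)}$ is everywhere nonmeager in $V$ and $V'\subset V$ is nonempty and open, then some $A^{(m)}$ is everywhere nonmeager in some nonempty open $V''\subset V'$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) This is a form of the Banach category theorem \cite[Theorem~16.1]{Oxtoby}; we give the argument. Suppose that the conclusion fails. Then every nonempty open set contains a nonempty open set that meets $A$ in a meager set. By Zorn's lemma take a maximal family $(U_i)_{i\in I}$ of pairwise disjoint nonempty open sets with $A\cap U_i$ meager. Its union $U$ is dense, since otherwise $D\setminus\overline U$ would contain a further member. So $D\setminus U$ is nowhere dense. Write $A\cap U_i=\bigcup_nP_{i,n}$ with $P_{i,n}$ nowhere dense, and let $P_n=\bigcup_iP_{i,n}$. A nonempty open set $W$ meets some $U_i$, and $W\cap U_i$ contains a nonempty open set disjoint from $P_{i,n}$; this set is also disjoint from $P_{j,n}\subset U_j$ for $j\ne i$. Hence $P_n$ is nowhere dense, and $A\subset(D\setminus U)\cup\bigcup_nP_n$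 is meager.

(b) Since $A\cap V'$ is nonmeager, so is $A^{(m)}\cap V'$ for some $m$. By (a), $A^{(m)}\cap V'$ is everywhere nonmeager in a nonempty open set $W$. The open set $V''=W\cap V'$ contains the nonmeager set $A^{(m)}\cap V'\cap W$, so it is nonempty, and $A^{(m)}$ is everywhere nonmeager in it.
\end{proof}

\subsection{The construction}

\begin{proof}[Proof of Proposition~\ref{prop:build}]
By Lemma~\ref{lem:jump}, $N$ is the union over $r\in\mathbb N$ of the sets of those $x\in N$ at which $f$ jumps by $1/r$ along some box. One of these sets, call it $A_0$, is nonmeager; let $\varepsilon=1/r$ be the corresponding constant. For each $x\in A_0$ fix $\lambda(x)\in\mathbb N^{\mathbb N}$ such that $f$ jumps at $x$ by $\varepsilon$ along $B_{\lambda(x)}$. By Lemma~\ref{lem:category}(a), $A_0$ is everywhere nonmeager in a nonempty open set $V_\emptyset$. Intersecting $V_\emptyset$ with the neighborhood $W$ that Lemma~\ref{lem:subgrad} gives for one of its points, we may assume that $\partial f(V_\emptyset)\subset q^\circ$ for a continuous seminorm $q$.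

We construct, by induction on the level, integers $m_n$ $(n\ge1)$, nonempty open sets $V_s$, vectors $h_s$, and reals $a_s,b_s$ with $a_s-b_s>\varepsilon/2$ such that, with
\[
A_n=\{x\in A_0:\lambda_k(x)\le m_k\text{ for }1\le k\le n\},
\]
the following hold for all $s$:
\begin{enumerate}
\item[(i)] $A_{|s|}$ is everywhere nonmeager in $V_s$;
\item[(ii)] $V_{s0}\cup V_{s1}\subset V_s$, $\varphi(h_s)>a_s$ for $\varphi\in\partial f(V_{s0})$, and $\varphi(h_s)<b_s$ for $\varphi\in\partial f(V_{s1})$;
\item[(iii)] $p_k(h_s)\le m_k$ for $1\le k\le|s|$.
\end{enumerate}
Suppose that $m_1,\dots,m_n$ and the sets $V_s$ with $|s|\le n$ are constructed and satisfy (i). Let $|s|=n$. By (i) there is a point $x\in A_n\cap V_s$. Since $V_s$ is a neighborhood of $x$, there are $y\in V_s$ and $h_s\in B_{\lambda(x)}$ with $\varphi_y(h_s)>\varphi_x(h_s)+\varepsilon$. For $k\le n$ we have $p_k(h_s)\le\lambda_k(x)\le m_k$, which is (iii). Lemma~\ref{lem:split} gives $a_s,b_s$ and nonempty open sets $V_s^0,V_s^1\subset V_s$; property (ii) will hold for any choice of $V_{si}\subset V_s^i$.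

For each pair $(s,i)$ with $|s|=n$ and $i\in\{0,1\}$, apply Lemma~\ref{lem:category}(b) to
\[
A_n=\bigcup_{m=1}^\infty\{x\in A_n:\lambda_{n+1}(x)\le m\}
\]
with $V=V_s$ and $V'=V_s^i$. We obtain an integer $m_{s,i}$ and a nonempty open set $V_{si}\subset V_s^i$ in which $\{x\in A_n:\lambda_{n+1}(x)\le m_{s,i}\}$ is everywhere nonmeager. There are only $2^{n+1}$ pairs, so $m_{n+1}=\max_{s,i}m_{s,i}$ is finite. The set $A_{n+1}$ contains each of the sets just found, so (i) holds at level $n+1$.

By (iii), for each $k$,
\[
\sup_sp_k(h_s)\le\max\Bigl(m_k,\ \max_{|s|<k}p_k(h_s)\Bigr)<\infty ,
\]
so $(h_s)$ is bounded, and Lemma~\ref{lem:tree} applies.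
\end{proof}

Metrizability enters only here: the levels of the tree are matched with a sequence of seminorms that decides boundedness. The set $\bigcap_nA_n$, on which $f$ jumps along the single box $B_{(m_k)}$, may be nowhere dense or empty; the proof never uses it.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(1) If the set of points of non-differentiability of $f$ were nonmeager in $D$, then $F$ would contain a dyadic system by Proposition~\ref{prop:build}, so would $E$ by Lemma~\ref{lem:transfer}(a), and $E$ would not be Asplund by Proposition~\ref{prop:nowhere}.

(2) By (1), the set of points of non-differentiability is covered by countably many relatively closed nowhere dense subsets $P_n$ of $D$. The set $\bigcap_n(D\setminus P_n)$ is a $G_\delta$ subset of $D$ at whose points $f$ is Fr\'echet differentiable, and it is dense because the open subset $D$ of the Baire space $F$ is Baire.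

A closed subspace of a Fr\'echet lcs is a Fr\'echet lcs, hence metrizable and Baire, so (2) applies to it.
\end{proof}

\section{Characterizations of metrizable Baire Asplund spaces}\label{sec:char}

Taking $E=F$ in the two propositions identifies the Asplund property with the absence of dyadic systems. This condition can be read in the dual. A set $Q\subset F'$ is \emph{fragmented by $p_B$} if every nonempty $A\subset Q$ has, for each $\varepsilon>0$, a nonempty relatively weak*-open subset of $p_B$-diameter at most $\varepsilon$.

\begin{theorem}\label{thm:char}
For a metrizable Baire lcs $F$ the following are equivalent.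
\begin{enumerate}
\item[(a)] $F$ is Asplund.
\item[(b)] For every continuous sublinear $g\colon F\to\mathbb R$ and every bounded countable $B\subset F$, the function $g$ is $B$-differentiable at some point.
\item[(c)] $F$ contains no dyadic system.
\item[(d)] For each separable subspace $G\subset F$, continuous seminorm $q$ on $G$, and bounded $B\subset G$, the set $q^\circ\subset G'$ is $p_B$-separable.
\item[(e)] For each bounded $B\subset F$ and continuous seminorm $q$ on $F$, the set $q^\circ$ is fragmented by $p_B$.
\end{enumerate}
If $F$ is a Fr\'echet lcs, these conditions are also equivalent to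
\begin{enumerate}
\item[(f)] every separable closed subspace of $F$ is Asplund.
\end{enumerate}
\end{theorem}

A non-normable Fr\'echet space has no countable fundamental system of bounded sets: the closed absolutely convex hulls of such sets would cover the space, one of them would be a bounded neighborhood of $0$ by the Baire property, and its gauge would be a norm defining the topology. Condition (b) shows that it nevertheless suffices to test countable bounded sets, one at a time, and to find one point for each.

The proof needs a converse to Proposition~\ref{prop:nowhere}(a). Here the bounded set is given in advance, so the tree is built without any category argument.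

\begin{lemma}\label{lem:frag}
Let $G$ be a lcs, $q$ a continuous seminorm on $G$, $B\subset G$ bounded, $\varepsilon>0$, and $A\subset q^\circ$ a nonempty set such that every nonempty relatively weak*-open subset of $A$ has $p_B$-diameter greater than $\varepsilon$. Then $G$ contains a dyadic system.
\end{lemma}

\begin{proof}
Put $O_\emptyset=G'$. Given a weak*-open set $O_s$ that meets $A$, pick $\varphi,\varphi'\in O_s\cap A$ and $h_s\in B$ with $|(\varphi-\varphi')(h_s)|>\varepsilon$; after swapping $\varphi$ and $\varphi'$ if needed, $(\varphi-\varphi')(h_s)>\varepsilon$. Let
\[
O_{s0}=O_s\cap\{\chi:\chi(h_s)>\varphi(h_s)-\varepsilon/4\},\qquad O_{s1}=O_s\cap\{\chi:\chi(h_s)<\varphi'(h_s)+\varepsilon/4\}.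
\]
These sets are weak* open and meet $A$ in $\varphi$ and $\varphi'$. Let $K_s$ be the weak* closure of $O_s\cap A$, a nonempty compact subset of $q^\circ$. For $\chi\in K_{s0}$ and $\chi'\in K_{s1}$ we have $\chi(h_s)-\chi'(h_s)\ge(\varphi-\varphi')(h_s)-\varepsilon/2>\varepsilon/2$, and $(h_s)$ is bounded because it lies in $B$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
We show that each condition is equivalent to (c). When a dyadic system $(\varepsilon,q,(h_s),(K_s))$ in $F$ is given, $B$ denotes the bounded countable set $\{h_s:s\in2^{<\omega}\}$.

(a)$\Rightarrow$(b): A sublinear function is convex, so $g$ has a point of Fr\'echet differentiability.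

(b)$\Rightarrow$(c): A dyadic system gives the function $g_M$ of Proposition~\ref{prop:nowhere}(b), which violates (b).

(c)$\Rightarrow$(a): By Proposition~\ref{prop:build}, the set of points of non-differentiability of every continuous convex function is meager. The Baire property gives a dense $G_\delta$ set of points of differentiability as in the proof of Theorem~\ref{thm:main}(2).

(c)$\Rightarrow$(e): The failure of (e) is the hypothesis of Lemma~\ref{lem:frag} with $G=F$.

(e)$\Rightarrow$(c): A dyadic system gives the set $M\subset q^\circ$ of Proposition~\ref{prop:nowhere}(a), which has no nonempty relatively open subset of $p_B$-diameter at most $\varepsilon/2$.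

(c)$\Rightarrow$(d): Suppose that $q^\circ\subset G'$ is not $p_B$-separable, with $G,q,B$ as in (d). For each $n$ let $S_n\subset q^\circ$ be maximal among the sets whose distinct points are at $p_B$-distance greater than $1/n$. By maximality every point of $q^\circ$ is within $1/n$ of $S_n$, so $\bigcup_nS_n$ is $p_B$-dense in $q^\circ$, and some $S=S_n$ is uncountable. Since $G$ is separable, $q^\circ$ is weak* compact and metrizable and so has a countable base. Remove from $S$ every basic set that meets $S$ in a countable set. Only countably many points are removed, so the remaining set $A$ is nonempty, and a basic set that meets $A$ meets $S$, and hence $A$, in an uncountable set. Thus each nonempty relatively weak*-open subset of $A$ has two distinct points and $p_B$-diameter greater than $1/n$. Lemma~\ref{lem:frag} gives a dyadic system in $G$, and Lemma~\ref{lem:transfer}(a) gives one in $F$.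

(d)$\Rightarrow$(c): Given a dyadic system in $F$, the subspace $G=\operatorname{span}B$ is separable. By parts (b) and (c) of Lemma~\ref{lem:transfer}, the set $(q|_G)^\circ\subset G'$ is not $p_B$-separable.

Let $F$ be a Fr\'echet lcs. Then (a)$\Rightarrow$(f) by Theorem~\ref{thm:main}. For (f)$\Rightarrow$(c), a dyadic system in $F$ gives one in the separable closed subspace $G=\overline{\operatorname{span}}\,B$ by Lemma~\ref{lem:transfer}(b), and $G$ is not Asplund by Proposition~\ref{prop:nowhere}.
\end{proof}

\section{Three classes of Asplund Fr\'echet spaces}\label{sec:cor}

The \emph{strong dual} of a lcs $F$ is $F'$ with the topology defined by the seminorms $p_B$, $B\subset F$ bounded. The space $F$ is \emph{reflexive} if the canonical map is an isomorphism of $F$ onto the strong dual of its strong dual; we use only the consequence that every strongly continuous linear functional on $F'$ is evaluation at a point of $F$. Theorem~\ref{thm:char} applies to every Fr\'echet lcs.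

\begin{corollary}\label{cor:sep}
A Fr\'echet lcs with separable strong dual is Asplund.
\end{corollary}

\begin{proof}
A countable strongly dense subset of $F'$ is $p_B$-dense for every bounded $B$. By Lemma~\ref{lem:transfer}(c), $F$ contains no dyadic system.
\end{proof}

\begin{corollary}\label{cor:refl}
Every reflexive Fr\'echet lcs is Asplund.
\end{corollary}

\begin{proof}
Suppose that $F$ is reflexive and has a dyadic system $(\varepsilon,q,(h_s),(K_s))$. Let $B=\{h_s:s\in2^{<\omega}\}$, $G=\overline{\operatorname{span}}\,B$, and $Q=(q|_G)^\circ\subset G'$. Define $J\colon G'\to\ell_\infty(B)$ by $J\varphi=\varphi|_B$, so that $\|J\varphi\|=p_B(\varphi)$. By parts (b) and (c) of Lemma~\ref{lem:transfer}, $J(Q)$ contains an uncountable family of points at mutual distance at least $\varepsilon$, so it is not norm separable. Reflexivity will transfer the weak* separability of $Q$ to norm separability of $J(Q)$.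

We claim that $J$ is continuous from the weak* topology of $G'$ to the weak topology of $\ell_\infty(B)$. Let $\Lambda\in\ell_\infty(B)'$. The functional $\psi\mapsto\Lambda(J(\psi|_G))$ on $F'$ is bounded in modulus by $\|\Lambda\|p_B$, so it is evaluation at some $x\in F$. Every $\psi\in F'$ that vanishes on $G$ vanishes at $x$, and $G$ is closed, so $x\in G$ by the Hahn--Banach theorem. By \eqref{eq:dominate} and the same theorem, every $\varphi\in G'$ is a restriction $\psi|_G$. Hence $\Lambda(J\varphi)=\varphi(x)$ for all $\varphi\in G'$, which proves the claim.

Since $G$ is separable, $Q$ is weak* compact and metrizable and has a countable weak*-dense subset $C$. By the claim, $J(Q)$ lies in the weak closure of $J(C)$. By Mazur's theorem, norm-closed convex subsets of a normed space are weakly closed, so $J(Q)$ lies in the norm-closed linear span of $J(C)$, which is separable. This is a contradiction.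
\end{proof}

\begin{corollary}\label{cor:prod}
A countable product of Asplund Fr\'echet lcs is Asplund, and so is every closed subspace of such a product.
\end{corollary}

\begin{proof}
Let $F=\prod_iE_i$ with each $E_i$ an Asplund Fr\'echet lcs; then $F$ is a Fr\'echet lcs. We verify condition (e) of Theorem~\ref{thm:char}. Let $B\subset F$ be bounded, with bounded projections $B_i\subset E_i$, and let $q$ be a continuous seminorm on $F$. By the definition of the product topology there are $n$ and continuous seminorms $q_i$ on $E_i$ with $q(x)\le\sum_{i\le n}q_i(x_i)$. Let $\iota_i\colon E_i\to F$ be the canonical injection and let $R_i\varphi=\varphi\circ\iota_i$; the map $R_i\colon F'\to E_i'$ is weak* continuous. If $\varphi\in q^\circ$, then $R_i\varphi\in q_i^\circ$ for $i\le n$, and $\varphi$ vanishes on vectors whose first $n$ coordinates are $0$, so $\varphi(x)=\sum_{i\le n}(R_i\varphi)(x_i)$. Therefore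
\begin{equation}\label{eq:prod}
p_B(\varphi-\varphi')\le\sum_{i\le n}p_{B_i}(R_i\varphi-R_i\varphi')\qquad(\varphi,\varphi'\in q^\circ).
\end{equation}
Let $A\subset q^\circ$ be nonempty, $\varepsilon>0$, and $A_0=A$. Given a nonempty relatively weak*-open $A_{i-1}\subset A$ with $1\le i\le n$, condition (e) for $E_i$ gives a weak*-open $O_i\subset E_i'$ that meets $R_i(A_{i-1})$ in a nonempty set of $p_{B_i}$-diameter at most $\varepsilon/n$. Put $A_i=A_{i-1}\cap R_i^{-1}(O_i)$, again nonempty and relatively open in $A$. For each $i\le n$ the set $R_i(A_n)\subset R_i(A_i)$ has $p_{B_i}$-diameter at most $\varepsilon/n$, so $A_n$ has $p_B$-diameter at most $\varepsilon$ by \eqref{eq:prod}. The last assertion follows from Theorem~\ref{thm:main}.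
\end{proof}

\section{Non-closed subspaces and quotients}\label{sec:sharp}

\begin{example}[closedness and the Baire hypothesis]\label{ex:c00}
Let $F=c_{00}$ be the space of finitely supported sequences with the norm of $\ell_2$. The space $\ell_2$ is Asplund by Corollary~\ref{cor:refl}. The function $f(x)=\sum_n2^{-n}|x_n|$ is a seminorm on $F$, and it is continuous because $f(x)\le\|x\|_2$ by the Cauchy--Schwarz inequality. Each $x\in F$ has a coordinate $x_n=0$, and then $f(x+te_n)=f(x)+2^{-n}|t|$. So at no point does $f$ have a two-sided derivative in every direction; that is, $f$ is not even G\^ateaux differentiable anywhere, and $F$ is not Asplund. Thus closedness, respectively the Baire hypothesis in Theorem~\ref{thm:main}(2), cannot be dropped. Part (1) of the theorem remains true here but carries no information: $F$ is the union of a sequence of finite-dimensional subspaces, each closed and nowhere dense, so $F$ is meager in itself.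
\end{example}

\begin{example}[quotients]\label{ex:quotient}
A Fr\'echet--Montel space is a Fr\'echet lcs in which closed bounded sets are compact; such a space is reflexive. There is a Fr\'echet--Montel space $E$ with a quotient isomorphic to $\ell_1$ \cite[\S31.5]{Kothe}. The space $E$ is Asplund by Corollary~\ref{cor:refl}, and $\ell_1$ is not Asplund by Example~\ref{ex:l1}. So subspaces cannot be replaced by quotients in Theorem~\ref{thm:main}.

One can see which part of a dyadic system fails to lift. Let $T\colon E\to\ell_1$ be the quotient map and take the second system of Example~\ref{ex:l1}. The sets $\{\varphi\circ T:\varphi\in K_s\}$ are weak* compact and lie in the polar of the seminorm $\|T(\cdot)\|_1$, and any vectors $\tilde h_s\in T^{-1}(h_s)$ separate them with $\varepsilon=2$. Since $E$ contains no dyadic system, no such choice of $(\tilde h_s)$ is bounded. For a subspace the directions stay fixed and the functionals are lifted, which the Hahn--Banach theorem permits; for a quotient the directions themselves must be lifted, and boundedness can be lost.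
\end{example}

\begin{thebibliography}{9}

\bibitem{KL} J. Kakol and A. Leiderman, \emph{Asplund spaces and the finest locally convex topology}, arXiv:2412.11510 (2024).

\bibitem{Kothe} K\"othe, \emph{Topological Vector Spaces I}.

\bibitem{Oxtoby} Oxtoby, \emph{Measure and Category}.

\end{thebibliography}
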